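# Outside-in substitutions into a regular tree language have finitely many maximal solutions, all regular and computable

## Theorem A: the solution set is a finite union of intervals

**Theorem A.** Let $X$ and $\Sigma$ be finite sorted alphabets, let $L\subseteq\mathbb T^\times X$ and $R\subseteq\mathbb T^\times\Sigma$ be regular tree languages, and let $\sigma,\tau:X\to\mathbb U\mathbb T^\times\Sigma$ be regular substitutions. Let $S_{\rm oi}$ be the set of all substitutions $\rho$ with $\sigma\subseteq\rho\subseteq\tau$ and $\rho_{\rm oi}[L]\subseteq R$. Then there are finitely many regular substitutions $\tau_1,\dots,\tau_N$ ($N\ge 0$), computable from parity automata for $L,R,\sigma,\tau$, with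
$$S_{\rm oi}=\{\rho:\ \sigma\subseteq\rho\subseteq\tau_i\text{ for some }i\},\qquad \sigma\subseteq\tau_i .$$
Hence:

* (a) every element of $S_{\rm oi}$ lies below some maximal element of $S_{\rm oi}$, and $S_{\rm oi}$ has only finitely many maximal elements, namely the maximal elements of $\{\tau_1,\dots,\tau_N\}$;
* (b) every maximal element of $S_{\rm oi}$ is regular;
* (c) there is an algorithm that, given $L,R,\sigma,\tau$ by parity tree automata, decides whether $S_{\rm oi}\ne\emptyset$ (this holds iff $N>0$) and outputs the maximal elements of $S_{\rm oi}$, each given by parity tree automata.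

Also, $S_{\rm oi}\neq\emptyset$ iff $\sigma\in S_{\rm oi}$.

In plain words: we are given a language $L$ of trees over an alphabet $X$ of unknowns. For each unknown $x$ we look for a set $\rho(x)$ of trees, between a lower bound $\sigma(x)$ and an upper bound $\tau(x)$. The requirement is that every tree obtained from a tree of $L$, by replacing each unknown by members of its set, must land in $R$. We ask for the largest solutions. The subtlety is what "replacing" means when a replacement tree copies its arguments. There are two readings, inside-out and outside-in. For inside-out substitutions, a result of Camino et al. says that the corresponding set $S$ has finitely many maximal elements, that all of them are regular, and that they can be effectively computed. Achim Blumensath's paper "The Power-Set Construction for Tree Algebras", arXiv:2207.00563 (2022), says of the other reading: "The more complicated case of outside-in substitutions is still open." Theorem A treats that case.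

Afterwards we prove three companions: Theorem B (which hypotheses are used, and a bound on the number of maximal elements), Theorem C (the bound is nearly sharp) and Theorem D (small instances with very many maximal elements).

## Trees with repeated variables, and two ways to substitute

**Definition (sorts, alphabets, trees).** Fix a countably infinite set $V$ of variables. A *sort* is a finite set $\xi\subseteq V$. A *sorted alphabet* is a family $\Sigma=(\Sigma_\zeta)_\zeta$ indexed by sorts, with only finitely many letters in total; a letter $a\in\Sigma_\zeta$ has one successor for each $z\in\zeta$. A *$\Sigma$-tree with variables in $\xi$* is a possibly infinite labelled tree $t$. Its vertices are finite words over $V$, and $\mathrm{dom}(t)$ is prefix-closed. Each vertex $v$ is labelled either by a letter $t(v)\in\Sigma_\zeta$, and then its successors are exactly the $vz$ with $z\in\zeta$, or by a variable $t(v)\in\xi$, and then $v$ is a leaf. The set $\mathbb T^\times_\xi\Sigma$ consists of those trees in which every variable of $\xi$ occurs at least once and the root is labelled by a letter. We write $\mathbb T^\times\Sigma=(\mathbb T^\times_\xi\Sigma)_\xi$, and take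 subsets and maps sort by sort.

Variables thus play two roles: they name the successors of a letter, and they label leaves. A variable may label many leaves, even infinitely many. We write $x(t_z)_{z\in\zeta}$ for the tree with root label $x\in X_\zeta$ and subtrees $t_z$, and $h(r_1,r_2)$ for a letter $h$ of sort $\{1,2\}$. We write $t|_v$ for the subtree of $t$ at $v$.

*Example 1.* If $h$ has sort $\{1,2\}$, then $h(z,z)$ has three vertices $\varepsilon,1,2$; the two leaves both carry the variable $z$. It lies in $\mathbb T^\times_{\{z\}}\Sigma$. It is not in $\mathbb T^\times_{\{z,z'\}}\Sigma$, as $z'$ does not occur, and the one-vertex tree $z$ is in no $\mathbb T^\times_\xi\Sigma$.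

**Definition (regular language).** A tree language $K\subseteq\mathbb T^\times\Sigma$ is *regular* if $K_\xi\ne\emptyset$ for only finitely many $\xi$ and each $K_\xi$ is accepted by a nondeterministic parity tree automaton, where variable-labelled leaves count as nullary symbols.

For a tree $s\in\mathbb T^\times_\zeta\Sigma$ and trees $r_o$, one for each variable-labelled leaf $o$ of $s$, the tree $s[o\mapsto r_o]$ is obtained by replacing every such leaf $o$ by $r_o$. Two leaves with the same variable may receive different trees here.

**Definition (substitution).** Let $(\mathbb UA)_\xi=\mathcal P(A_\xi)$. A *substitution* is a sort-preserving map $\rho:X\to\mathbb U\mathbb T^\times\Sigma$, that is, $\rho(x)\subseteq\mathbb T^\times_\zeta\Sigma$ for $x\in X_\zeta$. It is *regular* if every $\rho(x)$ is. We write $\rho\subseteq\rho'$ if $\rho(x)\subseteq\rho'(x)$ for all $x$.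

**Definition (inside-out).** Let $t\in\mathbb T^\times_\xi X$. Choose $\lambda(v)\in\rho(t(v))$ for every letter-labelled vertex $v$ of $t$. Let $(r_v)_{v\in\mathrm{dom}(t)}$ be the unique family with $r_v=z$ if $t(v)=z\in\xi$, and $r_v=\lambda(v)[o\mapsto r_{v\cdot\lambda(v)(o)}]$ otherwise. Then $\rho_{\rm io}(t)$ is the set of all $r_\varepsilon$ obtained in this way.

**Definition (outside-in).** $\rho_{\rm oi}(t)$ is the set of all $r$ such that $t\sim r$ for some relation $\sim$ between trees over $X$ and trees over $\Sigma$ (both with variables in $\xi$) with the following property. Whenever $t'\sim r'$, either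

* $t'$ is a single leaf labelled by some $z\in\xi$ and $r'=z$; or
* $t'$ has root label $x\in X_\zeta$ and subtrees $t'_z$ ($z\in\zeta$), and there exist $s\in\rho(x)$ and, for every variable-labelled leaf $o$ of $s$ with label $z$, a tree $r'_o$ with $t'_z\sim r'_o$, such that $r'=s[o\mapsto r'_o]$.

For $L\subseteq\mathbb T^\times X$ put $\rho_{\rm oi}[L]=\bigcup_{t\in L}\rho_{\rm oi}(t)$, and similarly $\rho_{\rm io}[L]$.

A union of relations with this property again has it, so there is a largest one, and we may use it for all $t$ at once. Let $\rho_{\rm oi}(t')$ denote the set of its partners of $t'$ also for trees $t'$ that are single leaves or miss some variables. Then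
$$\rho_{\rm oi}(z)=\{z\},\qquad \rho_{\rm oi}\bigl(x(t_z)_{z\in\zeta}\bigr)=\bigl\{s[o\mapsto r_o]:\ s\in\rho(x),\ r_o\in\rho_{\rm oi}(t_z)\text{ for each leaf }o\text{ labelled }z\bigr\}.\tag{1}$$
Indeed "$\subseteq$" is the defining property, and "$\supseteq$" holds because adding one pair of the right-hand form (or a pair $(z,z)$) to the largest relation keeps the property. For finite $t$, (1) is a definition by recursion. For infinite $t$ the relation says that the unfolding may go on forever.

The definition also shows monotonicity: if $\rho\subseteq\rho'$, the same relation witnesses $\rho_{\rm oi}(t)\subseteq\rho'_{\rm oi}(t)$.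

*Example 2.* Let $u\in X_{\{z\}}$, $x\in X_\emptyset$, $t=u(x)$, $\rho(u)=\{h(z,z)\}$ and $\rho(x)=\{c,d\}$ with constants $c,d$. Inside-out makes one choice for the vertex carrying $x$ and copies the result: $\rho_{\rm io}(t)=\{h(c,c),h(d,d)\}$. Outside-in copies first and chooses for each copy: by (1), $\rho_{\rm oi}(t)=\{h(c,c),h(c,d),h(d,c),h(d,d)\}$.

## Three instances by hand

*Example 3 (two maximal solutions).* Keep $t=u(x)$ from Example 2. Let $L=\{u(x)\}$, $\Sigma=\{h,c,d\}$ and $R=\mathbb T^\times_\emptyset\Sigma\setminus\{h(c,d)\}$. Put $\sigma(u)=\tau(u)=\{h(z,z)\}$, $\sigma(x)=\emptyset$ and $\tau(x)=\{c,d\}$. The forbidden tree appears iff both $c$ and $d$ lie in $\rho(x)$. So there are exactly two maximal solutions, $\rho(x)=\{c\}$ and $\rho(x)=\{d\}$, and $S_{\rm oi}$ is the union of two intervals with common bottom $\sigma$. Inside-out never produces $h(c,d)$, so there $\tau$ itself is the only maximal solution.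

*Example 4 (an infinite tree).* Let $X=\{x\}$ and $\Sigma=\{a,b\}$, all of sort $\{z\}$. A tree in $\mathbb T^\times_{\{z\}}\Sigma$ is a nonempty finite word over $\{a,b\}$ ending in the leaf $z$. Let $L=\{x^\omega\}$ with $x^\omega=x(x(x(\cdots)))\in\mathbb T^\times_\emptyset X$. Then $\rho_{\rm oi}(x^\omega)$ is the set of infinite concatenations of words from $\rho(x)$. Let $R$ be the set of infinite words with finitely many letters $a$, $\sigma(x)=\emptyset$ and $\tau(x)=\mathbb T^\times_{\{z\}}\Sigma$. If a word in $\rho(x)$ contains $a$, repeating it forever leaves $R$. So $\rho\in S_{\rm oi}$ iff all words of $\rho(x)$ are powers of $b$, and there is one maximal solution.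

*Example 5 (regularity of $R$ matters, even for the existence of maximal elements).* Take $X,\Sigma,L$ as in Example 4, $\sigma(x)=\emptyset$, $\tau(x)=\{a^nb\,z: n\ge0\}$, and let $R$ consist of the infinite words with infinitely many $b$ in which the lengths of the blocks of consecutive $a$'s are bounded. If $\rho(x)$ is finite, the blocks are bounded and $\rho\in S_{\rm oi}$. If $\rho(x)$ is infinite, we can concatenate $a^{n_0}b\,a^{n_1}b\cdots$ with unbounded $n_i$, so $\rho\notin S_{\rm oi}$. Thus $S_{\rm oi}$ consists of the $\rho$ with $\rho(x)$ finite, and it has no maximal element. So (a) is not formal: by Theorem A this $R$ is not regular, and the proof must use regularity of $R$ in an essential way.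

## Two attempts that stop, and why the complement of $R$ is the right automaton

The aim is to show that whether $\rho_{\rm oi}[L]\subseteq R$ holds depends only on finitely much information about each set $\rho(x)$.

**First attempt: label the vertices of $t$.** An inside-out result comes from a labelling $\lambda$ of the vertices of $t$. If we replace $\lambda(v)$ by a finite amount of information about it, we get a labelled version of $t$, on which an automaton can run. For outside-in this stops at once: the choices belong to *copies* of vertices, not to vertices. In Example 2 the tree $h(c,d)$ uses two different choices at the single vertex carrying $x$, and in an infinite tree one vertex may have infinitely many copies. One label per vertex cannot describe the result.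

**Second attempt: a step-by-step game with an automaton for $R$.** The inclusion says: for all choices, some run of an automaton for $R$ accepts the result. So let Adam choose $s\in\rho(x)$, let Eve choose a run on $s$, let Adam choose a leaf of $s$, and continue from there. Eve should win iff $\rho_{\rm oi}(t)\subseteq R$. Here is where it breaks. Let $t=x(y)$ with $\rho(x)=\{a(z)\}$, $\rho(y)=\{c,d\}$ and $R=\{a(c),a(d)\}$. Let the automaton guess on reading $a$: it goes from $q_0$ to $q_c$ or to $q_d$, where $q_c$ accepts only $c$ and $q_d$ only $d$. The inclusion is true. But in the game Eve must commit to $q_c$ or $q_d$ before Adam picks $c$ or $d$, and she loses. The statement "for all $r$ there is a run" does not split into local moves, since the run may use parts of $r$ that are not chosen yet. A top-down deterministic automaton would have nothing to guess, but not every regular language has one: if such an automaton accepts $h(c,d)$ and $h(d,c)$, then both successor states of $h$ accept both constants, so it also accepts $h(c,c)$.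

**The way past both.** Look at the failure of the inclusion:
$$\rho_{\rm oi}(t)\not\subseteq R\iff\text{there are a result } r \text{ and a run that accepts } r \text{ in an automaton for the complement of } R.$$
Now both quantifiers are existential. One player, Eve, owns the choice of the tree $s$ *and* of the run on $s$, and makes them together; the opponent Adam only chooses which leaf to follow. All that matters about $(s,\text{run})$ for the rest of the play is which states arrive at leaves with which labels, and how bad the priorities on the way were. This is finite information. The copy problem is solved by the same game: a positional strategy of Eve makes one choice for each pair (vertex $v$, state $q$). Two copies of $v$ reached in different states get different choices, which outside-in allows; copies reached in the same state can share one. (Inside-out would forbid the first: there the choices at $(v,q)$ and $(v,q')$ would have to use the same tree.)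

## Automata with edge priorities and the standard facts

Write $[d]=\{0,\dots,d-1\}$.

**Definition (automaton, good run).** An *automaton* $\mathcal B=(Q,\Delta,d)$ has a finite state set $Q$ and finitely many transitions $(q,a,(p_z,\kappa_z)_{z\in\zeta})$ with $a\in\Sigma_\zeta$, $q,p_z\in Q$, $\kappa_z\in[d]$. A *run* from $q$ on a $\Sigma$-tree $r$ assigns a state to every vertex ($q$ to the root), and to each letter-labelled vertex a transition compatible with its label, its state and the states of its successors. The edge to successor $z$ gets priority $\kappa_z$. A run is *good* if on every infinite path the largest priority occurring infinitely often is even. Nothing is required at variable leaves. For $F\subseteq Q\times\xi$, a tree $r$ with variables in $\xi$ is *accepted from $q$ with $F$* if there is a good run from $q$ such that every variable leaf, with state $p$ and label $z$, satisfies $(p,z)\in F$.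

Up to effective translation these are the usual nondeterministic parity tree automata. Given priorities on states, let each edge carry the priority of its target state; given priorities on edges, store the priority of the incoming edge in the state. The set $F$ lists the allowed transitions at the nullary symbols $z\in\xi$.

We use three textbook facts:

* regular languages of finitely ranked infinite trees are effectively closed under Boolean operations, and emptiness is decidable (Rabin 1969);
* parity games on arbitrary arenas with finitely many priorities are positionally determined (Emerson–Jutla 1991, Mostowski 1991);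
* alternating and nondeterministic parity tree automata are effectively equivalent (Muller–Schupp 1995).

**Complement automaton.** This fixes the one automaton used throughout the proof. Let $R$ be regular. There are $\mathcal B=(Q,\Delta,d)$ and, for every sort $\xi$ with $L_\xi\neq\emptyset$, a state $q_\xi$ and a set $F_\xi\subseteq Q\times\xi$ such that for all $\Sigma$-trees $r$ with variables in $\xi$:
$$r\text{ is accepted from }q_\xi\text{ with }F_\xi\iff r\notin R_\xi.\tag{2}$$
For the finitely many $\xi$ with $R_\xi\ne\emptyset$ take disjoint automata for the complements of $R_\xi$ (Rabin), with a common $d$. For all other $\xi$ every tree must be accepted: use one additional state $\top$ which on every letter sends $\top$ with priority $0$ to all successors, and put $q_\xi=\top$, $F_\xi=\{\top\}\times\xi$. In fact this defines $q_\xi$ and $F_\xi$ for all sorts. Fix $\mathcal B$ and let $n=|Q|$.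

*Example 6.* For Example 3, $\mathcal B$ must accept exactly $h(c,d)$ among the trees without variables. Take $Q=\{q_0,q_c,q_d\}$, $d=1$, with transitions $q_0\xrightarrow{h}(q_c,0),(q_d,0)$, and $q_c$ accepts $c$, $q_d$ accepts $d$; $q_\emptyset=q_0$, $F_\emptyset=\emptyset$. For Example 4, $\mathcal B$ must accept the words with infinitely many $a$: one state $q$, $d=3$, transitions $q\xrightarrow{a}(q,2)$ and $q\xrightarrow{b}(q,1)$.

## Comparing priorities from Eve's point of view

**Definition (order on priorities).** On $[d]$ let $\kappa\sqsubseteq\kappa'$ iff ($\kappa$ odd and $\kappa'$ even), or (both odd and $\kappa\ge\kappa'$), or (both even and $\kappa\le\kappa'$).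

This is a total order; for $d=6$ it reads $5\sqsubset3\sqsubset1\sqsubset0\sqsubset2\sqsubset4$. Larger means better for the player who wants an even limit. We write $\limsup\kappa_i$ for the largest priority occurring infinitely often in a sequence. The lemma says that improving every single priority cannot spoil the limit.

**Lemma 1.** If $\kappa_i\sqsubseteq\kappa'_i$ for all $i<\omega$ and $\limsup\kappa_i$ is even, then $\limsup\kappa'_i$ is even.

**Proof.** Suppose $M=\limsup\kappa'_i$ is odd. For infinitely many $i$ we have $\kappa_i\sqsubseteq\kappa_i'=M$. Only odd numbers $\ge M$ lie below an odd $M$, so $\kappa_i\ge M$ for these $i$. Hence $E=\limsup\kappa_i\ge M$, and as $E$ is even, $E>M$. For infinitely many $i$ we have $E=\kappa_i\sqsubseteq\kappa'_i$. Only even numbers $\ge E$ lie above an even $E$, so $\kappa'_i\ge E>M$ for infinitely many $i$. This contradicts $M=\limsup\kappa'_i$. $\square$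

## Types: what the complement automaton sees of a single tree

For a sort $\zeta$ let $P_\zeta$ be the set of partial functions $\pi:\zeta\times Q\rightharpoonup[d]$; thus $|P_\zeta|=(d+1)^{|\zeta|n}$.

**Definition (bounded run, type).** Let $s\in\mathbb T^\times_\zeta\Sigma$. A good run on $s$ is *bounded by* $\pi\in P_\zeta$ if for every variable leaf $o$ of $s$, with label $z$, state $p$ and largest priority $\kappa$ on the path from the root to $o$, the value $\pi(z,p)$ is defined and $\pi(z,p)\sqsubseteq\kappa$. (The path is nonempty, since the root is a letter; we call $\kappa$ the *path priority* of $o$.) The *type* of $s$ is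
$$\mathrm{tp}(s)=\{(q,\pi)\in Q\times P_\zeta:\ \text{some good run on }s\text{ from }q\text{ is bounded by }\pi\}.$$

So $\pi$ is a guarantee: "if a leaf labelled $z$ is reached in state $p$, the path priority was at least as good as $\pi(z,p)$". We keep only the worst case for each pair $(z,p)$, since Adam would choose that leaf anyway. This saving matters for the count in Theorem B.

*Example 7.* With the first automaton of Example 6, the only run on $h(z,z)$ starts in $q_0$ and has leaves with states $q_c$ and $q_d$, both with path priority $0$. So $\mathrm{tp}(h(z,z))$ consists of the pairs $(q_0,\pi)$ with $\pi(z,q_c)=\pi(z,q_d)=0$ and $\pi(z,q_0)$ either undefined or $0$. Moreover $\mathrm{tp}(c)=\{(q_c,\emptyset)\}$ and $\mathrm{tp}(d)=\{(q_d,\emptyset)\}$. With the second automaton, write $\pi_\kappa$ for the function $(z,q)\mapsto\kappa$. The order on $[3]$ is $1\sqsubset0\sqsubset2$. A word containing $a$ has path priority $2$ and type $\{(q,\pi_1),(q,\pi_0),(q,\pi_2)\}$; a power of $b$ has path priority $1$ and type $\{(q,\pi_1)\}$. Without priorities the two could not be told apart.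

**Lemma 2.** For all $(q,\pi)\in Q\times P_\zeta$, the set $\{s\in\mathbb T^\times_\zeta\Sigma:(q,\pi)\in\mathrm{tp}(s)\}$ is regular, effectively.

**Proof.** Run $\mathcal B$ and store the largest priority seen so far. The states are $Q\times[d]$, the initial state is $(q,0)$, and each transition $(q',a,(p_z,\kappa_z)_z)$ of $\mathcal B$ becomes $(q',\mu)\xrightarrow{a}\bigl((p_z,\max(\mu,\kappa_z)),\kappa_z\bigr)_z$ for every $\mu\in[d]$. At a leaf labelled $z$ accept in state $(p,\mu)$ iff $\pi(z,p)$ is defined and $\pi(z,p)\sqsubseteq\mu$. Runs of this automaton from $(q,0)$ correspond to runs of $\mathcal B$ from $q$ with the same priorities. At a leaf of a tree whose root is a letter, $\mu$ is the path priority; starting from $0$ does not change a maximum over a nonempty path. So it accepts, among trees with a letter at the root, exactly those with a good run from $q$ bounded by $\pi$. Finally intersect with $\mathbb T^\times_\zeta\Sigma$, which is regular: check the root label, and for each $z\in\zeta$ guess a finite path to a leaf labelled $z$ (edges on the guessed path get priority $1$, all others $0$). $\square$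

**Definition (table).** A *table* is a family $\theta=(\theta(x))_{x\in X}$ with $\theta(x)\subseteq Q\times P_\zeta$ for $x\in X_\zeta$. There are finitely many tables; they are ordered componentwise by inclusion. For a substitution $\rho$ let $\theta_\rho(x)=\bigcup_{s\in\rho(x)}\mathrm{tp}(s)$.

The table $\theta_\rho$ is the finite information about $\rho$ that we claim suffices.

## The game $G(t,\theta)$ and the Key Lemma

**Definition (game).** Let $t\in\mathbb T^\times_\xi X$ with $L_\xi\neq\emptyset$, and let $\theta$ be a table. The game $G(t,\theta)$ starts in position $(\varepsilon,q_\xi)$. In position $(v,q)$: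

* if $t(v)=z\in\xi$, the play ends and Eve wins iff $(q,z)\in F_\xi$;
* if $t(v)=x\in X$, Eve picks $\pi$ with $(q,\pi)\in\theta(x)$; then Adam picks $(z,p)\in\mathrm{dom}(\pi)$; this move has priority $\pi(z,p)$ and leads to $(vz,p)$.

A player who cannot move loses. Eve wins an infinite play iff the largest priority occurring infinitely often is even.

This is a parity game with finitely many priorities. If $\theta\subseteq\theta'$ and Eve wins $G(t,\theta)$, then she wins $G(t,\theta')$: her old strategy is still legal, and Adam gains no moves against it.

*Example 8.* In Example 3 the game on $u(x)$ with table $\theta_\rho$ starts at $(\varepsilon,q_0)$. Eve picks some $\pi$ with $\pi(z,q_c)=\pi(z,q_d)=0$. Adam may go to $(z,q_c)$ or to $(z,q_d)$; if $\pi(z,q_0)$ is undefined, these are his only moves. At $(z,q_c)$ Eve needs $(q_c,\emptyset)\in\theta_\rho(x)$, that is, $c\in\rho(x)$, and then Adam is stuck. At $(z,q_d)$ she needs $d\in\rho(x)$. So Eve wins iff $c,d\in\rho(x)$. In Example 4, Eve wins $G(x^\omega,\theta_\rho)$ iff $\theta_\rho(x)$ contains $(q,\pi_0)$ or $(q,\pi_2)$, that is, iff some word of $\rho(x)$ contains $a$. Both agree with the hand computation.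

**Lemma 3 (Key Lemma).** For every substitution $\rho$ and every $t\in\mathbb T^\times_\xi X$ with $L_\xi\ne\emptyset$:
$$\rho_{\rm oi}(t)\not\subseteq R_\xi\iff\text{Eve wins }G(t,\theta_\rho).$$

**Proof of "$\Rightarrow$".** Let $r\in\rho_{\rm oi}(t)\setminus R_\xi$, witnessed by a relation $\sim$ with $t\sim r$. By (2) fix an accepting run on $r$ from $q_\xi$ with $F_\xi$.

**Step 1: an invariant that ties the play to a path in $r$.** Besides the position $(v,q)$, Eve maintains a vertex $w$ of $r$ with $t|_v\sim r|_w$ whose state in the fixed run is $q$. Initially $v=w=\varepsilon$ and $q=q_\xi$.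

**Step 2: what Eve plays, and why the invariant survives.** If $t(v)=z\in\xi$, then $t|_v$ is a single leaf, so $r|_w=z$. Since the run is accepting, $(q,z)\in F_\xi$, and Eve wins.

If $t(v)=x\in X_\zeta$, then $r|_w=s[o\mapsto r'_o]$ for some $s\in\rho(x)$ and trees $r'_o$ with $t|_{vz}\sim r'_o$ for each leaf $o$ of $s$ labelled $z$. Restrict the run to the copy of $s$ at $w$, giving leaf $o$ the state of the vertex $wo$. This is a run $\eta$ on $s$ from $q$. It is good, since an infinite path of $s$ is a tail of an infinite path of $r$. Define $\pi(z,p)$ as the $\sqsubseteq$-least path priority among the leaves of $s$ with label $z$ and state $p$; leave it undefined if there is no such leaf. The minimum exists because $[d]$ is finite, even if there are infinitely many such leaves. By construction $\eta$ is bounded by $\pi$, so $(q,\pi)\in\mathrm{tp}(s)\subseteq\theta_\rho(x)$, and Eve may play $\pi$. If Adam picks $(z,p)\in\mathrm{dom}(\pi)$, there is a leaf $o$ with label $z$, state $p$ and path priority exactly $\pi(z,p)$. Eve replaces $w$ by $wo$: we have $t|_{vz}\sim r'_o=r|_{wo}$, and $wo$ has state $p$.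

**Step 3: Eve wins infinite plays.** Eve never gets stuck. An infinite play traces an infinite path of $r$, cut into nonempty finite blocks from $w$ to $wo$, and the maximal priority of each block equals the priority of the corresponding move. The largest priority occurring infinitely often on the path is the largest value occurring infinitely often among the block maxima. Since the run is good, it is even.

**Proof of "$\Leftarrow$".** Suppose Eve wins $G(t,\theta_\rho)$.

**Step 4: one tree and one run for each pair (vertex, state).** Let $W$ be the set of positions $(v,q)$ from which Eve wins, and fix a positional strategy winning from all of $W$. For $(v,q)\in W$ with $t(v)=x\in X$ let $\pi_{v,q}$ be its choice. Since $(q,\pi_{v,q})\in\theta_\rho(x)$, we can choose $s_{v,q}\in\rho(x)$ and a good run $\eta_{v,q}$ on it from $q$ that is bounded by $\pi_{v,q}$. If $o$ is a leaf of $s_{v,q}$ with label $z$ and state $p$, boundedness gives $(z,p)\in\mathrm{dom}(\pi_{v,q})$. So Adam may move to $(vz,p)$, and hence $(vz,p)\in W$.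

**Step 5: assemble the tree $r$.** Let $(r_{v,q})_{(v,q)\in W}$ be the family with $r_{v,q}=z$ if $t(v)=z\in\xi$, and otherwise
$$r_{v,q}=s_{v,q}[o\mapsto r_{vz,p}]\qquad(z\text{ the label and }p\text{ the state of }o\text{ in }\eta_{v,q}).$$
It exists and is unique: each $s_{v,q}$ has a letter at the root, so its variable leaves have depth at least $1$, and the levels up to $k+1$ of all $r_{v,q}$ are determined by the levels up to $k$ of all of them. Consider the relation $\{(t|_v,r_{v,q}):(v,q)\in W\}$. For $t(v)=z\in\xi$ we have $r_{v,q}=z$. For $t(v)=x$, the tree $s_{v,q}\in\rho(x)$ and the trees $r'_o=r_{vz,p}$ satisfy the second case, since the pairs $(t|_{vz},r_{vz,p})$ belong to the relation. So it has the property in the definition of outside-in substitution, and $r:=r_{\varepsilon,q_\xi}\in\rho_{\rm oi}(t)$. This is where outside-in is used: two copies of the same vertex $v$ may get different trees $s_{v,q}\neq s_{v,q'}$.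

**Step 6: the glued run accepts $r$.** Each leaf $o$ of a copy of $s_{v,q}$ with state $p$ is replaced by $r_{vz,p}$, whose run starts in $p$. So the runs $\eta_{v,q}$ glue to a run on $r$ from $q_\xi$. At a variable leaf of $r$, the corresponding position $(v,q)\in W$ has $t(v)\in\xi$. Eve wins there, so $(q,t(v))\in F_\xi$.

Now consider an infinite path of $r$. If it eventually stays in one copy of some $s_{v,q}$, it satisfies the parity condition because $\eta_{v,q}$ is good. Otherwise it passes through infinitely many copies, via positions $(v_0,q_0),(v_1,q_1),\dots$ starting with $(\varepsilon,q_\xi)$. It leaves the $i$-th copy at a leaf with label $z_i$, state $q_{i+1}$ and path priority $\kappa'_i$, where $v_{i+1}=v_iz_i$. Put $\kappa_i:=\pi_{v_i,q_i}(z_i,q_{i+1})$; boundedness gives $\kappa_i\sqsubseteq\kappa'_i$. The $\kappa_i$ are the priorities of a play consistent with the winning strategy, so $\limsup\kappa_i$ is even. By Lemma 1, $\limsup\kappa'_i$ is even. As in Step 3, it is the largest priority occurring infinitely often on the path. So the run is accepting, and $r\notin R_\xi$ by (2). $\square$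

## From tables to intervals: proof of Theorem A

**Step 1: translate the inclusion into a condition on $\theta_\rho$.** Let $\Theta$ be the set of tables $\theta$ such that there is no $t\in L$ for which Eve wins $G(t,\theta)$. By monotonicity of the game, $\Theta$ is downward closed. Applying Lemma 3 to all $t\in L$ gives
$$\rho_{\rm oi}[L]\subseteq R\iff\theta_\rho\in\Theta.\tag{3}$$

**Step 2: the largest substitution below a given table.** For a table $\theta$ put $\tau_\theta(x)=\{s\in\tau(x):\mathrm{tp}(s)\subseteq\theta(x)\}$. Since $\theta_\rho(x)$ is the union of the types of the elements of $\rho(x)$,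
$$\rho\subseteq\tau_\theta\iff\rho\subseteq\tau\text{ and }\theta_\rho\subseteq\theta.\tag{4}$$

**Step 3: $S_{\rm oi}$ is a finite union of intervals.** Let $\mathcal M=\{\theta\in\Theta:\sigma\subseteq\tau_\theta\}$, a finite set.

**Claim.** $S_{\rm oi}=\{\rho:\ \sigma\subseteq\rho\subseteq\tau_\theta\text{ for some }\theta\in\mathcal M\}$.

Let $\rho\in S_{\rm oi}$ and $\theta=\theta_\rho$. Then $\theta\in\Theta$ by (3), and $\sigma\subseteq\rho\subseteq\tau_\theta$ by (4), so $\theta\in\mathcal M$. Conversely, let $\sigma\subseteq\rho\subseteq\tau_\theta$ with $\theta\in\mathcal M$. By (4), $\rho\subseteq\tau$ and $\theta_\rho\subseteq\theta\in\Theta$. As $\Theta$ is downward closed, $\theta_\rho\in\Theta$, and $\rho_{\rm oi}[L]\subseteq R$ by (3). This proves the Claim.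

**Step 4: part (a).** By the Claim, $S_{\rm oi}$ is the union of the finitely many intervals $[\sigma,\tau_\theta]$ with $\theta\in\mathcal M$, each containing its top $\tau_\theta$ and its bottom $\sigma$. So every element lies below one of the $\tau_\theta$, hence below a maximal member of the finite set $\{\tau_\theta:\theta\in\mathcal M\}$. A maximal element of $S_{\rm oi}$ lies below some $\tau_\theta\in S_{\rm oi}$ and so equals it; conversely a maximal member of $\{\tau_\theta:\theta\in\mathcal M\}$ is maximal in $S_{\rm oi}$. If $S_{\rm oi}\neq\emptyset$, there is at least one interval, and $\sigma\in S_{\rm oi}$.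

**Step 5: part (b).** We have
$$\tau_\theta(x)=\tau(x)\setminus\bigcup_{(q,\pi)\notin\theta(x)}\{s\in\mathbb T^\times_\zeta\Sigma:(q,\pi)\in\mathrm{tp}(s)\}\qquad(x\in X_\zeta),\tag{5}$$
a finite Boolean combination of languages that are regular by Lemma 2 and by the assumption on $\tau$. So every $\tau_\theta$ is regular.

**Step 6: part (c), by computing $\mathcal M$.** Decide which of the finitely many given $L_\xi$ are nonempty, and compute $\mathcal B$ and the corresponding $q_\xi,F_\xi$. Enumerate all tables $\theta$. By (5) and Lemma 2, automata for $\tau_\theta$ are computable, and $\sigma\subseteq\tau_\theta$ is decidable by Boolean closure and the emptiness test. It remains to decide $\theta\in\Theta$. For each $\xi$ with $L_\xi\ne\emptyset$, the set of $t\in\mathbb T^\times_\xi X$ such that Eve wins $G(t,\theta)$ is recognised by the alternating parity automaton with states $Q$, initial state $q_\xi$, transition formula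
$$\delta(q,x)=\bigvee_{(q,\pi)\in\theta(x)}\ \bigwedge_{(z,p)\in\mathrm{dom}(\pi)}\bigl(\text{go to successor }z\text{ in state }p\text{ with priority }\pi(z,p)\bigr),$$
and acceptance at a variable $z$ in state $q$ iff $(q,z)\in F_\xi$. Its acceptance game on $t$ is $G(t,\theta)$: Eve resolves the disjunction, Adam the conjunction. By Muller–Schupp we obtain an equivalent nondeterministic parity automaton and can decide whether its language is disjoint from $L_\xi$. If this holds for all $\xi$ with $L_\xi\ne\emptyset$, then $\theta\in\Theta$, and otherwise not. This computes $\mathcal M$. Now $S_{\rm oi}\ne\emptyset$ iff $\mathcal M\ne\emptyset$. Compare the finitely many regular substitutions $\tau_\theta$ ($\theta\in\mathcal M$) by inclusion and output the maximal ones without repetitions. The $\tau_1,\dots,\tau_N$ of Theorem A are the $\tau_\theta$ with $\theta\in\mathcal M$. $\square$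

*Example 9.* In Example 3, let $\theta(u)=\mathrm{tp}(h(z,z))$ and $\theta(x)=\{(q_d,\emptyset)\}$. By the computation in Example 8, Eve loses at $(z,q_c)$, so $\theta\in\Theta$, and $\tau_\theta(x)=\{d\}$. With $\{(q_c,\emptyset)\}$ instead we get $\{c\}$. These are the two maximal solutions.

## Arbitrary $L,\sigma,\tau$, a bound on the number of maximal elements, and converses

**Theorem B.** Let $R_1,\dots,R_l$ be regular, and let $L_1,\dots,L_l\subseteq\mathbb T^\times X$ and $\sigma,\tau$ be *arbitrary*. Let $S$ be the set of $\rho$ with $\sigma\subseteq\rho\subseteq\tau$ and $\rho_{\rm oi}[L_i]\subseteq R_i$ for all $i$.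

1. $S$ is a finite union of intervals $[\sigma,\tau_\theta]$, where $\tau_\theta(x)=\tau(x)\cap K_{\theta,x}$ and the $K_{\theta,x}$ are regular and range over a finite list depending only on $R_1,\dots,R_l$ and the sorts of the letters of $X$. So every element of $S$ lies below a maximal one, there are finitely many maximal ones, and they are regular if $\tau$ is.
2. Let $l=1$, let $\mathcal B$ have $n$ states and $d$ priorities and satisfy (2), and let $X'=\{x:\sigma(x)\neq\tau(x)\}$, $x\in X_{\zeta_x}$. The number of maximal elements is at most $\prod_{x\in X'}2^{\,n(d+1)^{|\zeta_x|n}}$.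
3. (Converses.) (i) For $R\subseteq\mathbb T^\times_\xi\Sigma$: if all maximal elements of $S_{\rm oi}$ are regular for every regular $L,\sigma,\tau$, then $R$ is regular. (ii) Let $\mathcal L$ be a class of finitely presented tree languages $L$, each with $L_\xi\ne\emptyset$ for only finitely many $\xi$, a finite set containing these $\xi$ being part of the presentation. For $L\in\mathcal L$ and regular $R,\sigma,\tau$ as inputs, "$S_{\rm oi}\neq\emptyset$?" is decidable iff "$L\cap K=\emptyset$?" is decidable for $L\in\mathcal L$ and regular $K$. In this case the maximal elements are computable too.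

**Proof of 1: go through Theorem A and see what was used.** Lemma 3 used only (2). Steps 1–4 above used no regularity of $L$, $\sigma$ or $\tau$, and Step 5 used only regularity of $\tau$. For $l>1$ let $\mathcal B$ be the disjoint union of complement automata for the $R_i$, with a common $d$, and with pairs $(q_{i,\xi},F_{i,\xi})$ for *all* sorts $\xi$; these exist by the construction with $\top$. (All sorts may be needed, since an arbitrary $L_i$ may have infinitely many nonempty components.) Types and tables are formed with this one $\mathcal B$. Lemma 3 holds for each $i$, with $R_i$ in place of $R$ and the game started in $q_{i,\xi}$ and using $F_{i,\xi}$. Let $\Theta_i$ be the set of tables for which Eve wins this $i$-th game for no $t\in L_i$. Then $\rho_{\rm oi}[L_i]\subseteq R_i$ for all $i$ iff $\theta_\rho\in\bigcap_i\Theta_i$, and $\bigcap_i\Theta_i$ is downward closed. So Steps 2–4 go through with $\bigcap_i\Theta_i$ in place of $\Theta$. Finally $\tau_\theta(x)=\tau(x)\cap K_{\theta,x}$ with $K_{\theta,x}=\{s\in\mathbb T^\times_{\zeta_x}\Sigma:\mathrm{tp}(s)\subseteq\theta(x)\}$. By Lemma 2 this is regular, and it depends only on $\mathcal B$, the sort of $x$, and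 the subset $\theta(x)$ of the finite set $Q\times P_{\zeta_x}$.

**Proof of 2: a maximal element is determined by its table on $X'$.** If $\rho$ is maximal, then $\theta_\rho\in\mathcal M$ and $\rho\subseteq\tau_{\theta_\rho}\in S$ by the proof of the Claim, so $\rho=\tau_{\theta_\rho}$. Thus for $x\in X'$ the set $\rho(x)$ is determined by $\theta_\rho(x)\subseteq Q\times P_{\zeta_x}$, a subset of a set of size $n(d+1)^{|\zeta_x|n}$. For $x\notin X'$ we have $\rho(x)=\sigma(x)=\tau(x)$. Counting the possibilities gives the bound.

**Proof of 3(i): an instance whose largest solution is $R$.** Take $X=\{x\}$ with $x\in X_\xi$, $L=\{x(z)_{z\in\xi}\}$, $\sigma(x)=\emptyset$, $\tau(x)=\mathbb T^\times_\xi\Sigma$; these are regular. By (1), $\rho_{\rm oi}[L]=\rho(x)$, since each leaf $o$ labelled $z$ is replaced by $z$. So $\rho\in S_{\rm oi}$ iff $\rho(x)\subseteq R$, and the unique maximal element is $x\mapsto R$. By assumption it is regular.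

**Proof of 3(ii): the algorithm asks $L$ only disjointness questions.** "If", and the last sentence: in Step 6 the language $L$ entered only through finitely many tests of the form $L_\xi\cap K=\emptyset$ with $K\subseteq\mathbb T^\times_\xi X$ regular. Perform them for all $\xi$ in the presented finite set; if $L_\xi=\emptyset$ for one of these, the test succeeds and is harmless. "Only if": given $L$ over $X$ and a regular $K$, put $\Sigma=X$, $\sigma(x)=\tau(x)=\{x(z)_{z\in\zeta}\}$ for $x\in X_\zeta$, and $R_\xi=\mathbb T^\times_\xi X\setminus K_\xi$ for the presented $\xi$ (and $R_\xi=\emptyset$ for all others). Then $\sigma_{\rm oi}(t)=\{t\}$: the identity relation has the required property, and if $t\sim r$ for any relation with the property, then $r$ agrees with $t$ at the root and the property passes to the subtrees, so $r=t$. The only candidate is $\rho=\sigma$, and $\sigma_{\rm oi}[L]=L$. So $S_{\rm oi}\neq\emptyset$ iff $L\subseteq R$ iff $L\cap K=\emptyset$. $\square$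

*Remark.* The proofs never use that every variable of $\zeta$ occurs in the trees $s\in\rho(x)$, only that their roots are letters. So everything remains true if deleting substitutions are allowed.

## The bound is sharp on the $\log\log$ scale

**Theorem C.** For all $k,d,m\ge1$ there is an instance with regular $L,R,\sigma,\tau$ such that $X'$ consists of two letters of arity $k$, (2) holds for an automaton with $n=m+3$ states and $d$ priorities, and $S_{\rm oi}$ has exactly $2^{|A|}$ maximal elements for some $|A|\ge(d+1)^{km}/(dkm+1)$.

Let $N(n,k,d)$ be the largest possible number of maximal elements for two unknowns of arity $k$ (that is, when $X'$ consists of two letters of arity $k$ and (2) holds for an automaton with $n$ states and $d$ priorities). Then, for $n\ge4$,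
$$k(n-3)\log_2(d+1)-\log_2(dkn+1)\ \le\ \log_2\log_2N(n,k,d)\ \le\ kn\log_2(d+1)+\log_2n+1 ,\tag{6}$$
and the ratio of the two bounds tends to $1$ as $n\to\infty$, uniformly in $k,d$.

The plan: find many trees $s_f$ and test trees such that the test for $g$ is passed by $s_g$ and by no other $s_f$, where the test reads off one profile of priorities.

**Step 1: a letter that tests one priority.** We want, for a threshold $c$, something that turns a priority $\kappa$ into an even maximum exactly when $c\sqsubseteq\kappa$. Let $C=[d]\cup\{\infty\}$, ordered by $\sqsubseteq$ with $\infty$ added on top: a chain of $d+1$ elements, of ranks $0,\dots,d$. Let $\Gamma=[d]\cup\{+,-\}$ and define $\gamma:C\to\Gamma$ by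

* $\gamma(0)=0$;
* $\gamma(c)=c-1$ for even $c\ge2$;
* $\gamma(c)=c+1$ for odd $c<d-1$;
* $\gamma(d-1)=+$ if $d-1$ is odd;
* $\gamma(\infty)=-$.

For $d=4$ the chain is $3\sqsubset1\sqsubset0\sqsubset2\sqsubset\infty$, with $\gamma$-values $+,2,0,1,-$. If $\gamma(c)\in[d]$, then for all $\kappa\in[d]$:
$$\max(\kappa,\gamma(c))\text{ is even}\iff c\sqsubseteq\kappa.\tag{7}$$
For $c=0$ both sides say that $\kappa$ is even. For even $c\ge2$, $\max(\kappa,c-1)$ is even iff $\kappa$ is even and $\kappa\ge c$, which is $c\sqsubseteq\kappa$. For odd $c<d-1$, $\max(\kappa,c+1)$ is even iff $\kappa$ is even or $\kappa\le c$, which is $c\sqsubseteq\kappa$. Moreover $\gamma(c)=+$ only if $c=d-1$ is odd, and then $c$ is the minimum of $C$; and $\gamma(c)=-$ iff $c=\infty$.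

**Step 2: a large antichain $A$ of profiles.** Consider the $(d+1)^{km}$ functions $f:\{1,\dots,k\}\times\{1,\dots,m\}\to C$. The sum $\sum_{i,j}\mathrm{rank}\,f(i,j)$ lies in $\{0,\dots,dkm\}$. Let $A$ be a largest set of functions with a common value of this sum; then $|A|\ge(d+1)^{km}/(dkm+1)$. For distinct $f,g\in A$ there is $(i,j)$ with $f(i,j)\sqsubset g(i,j)$: otherwise $g\sqsubseteq f$ pointwise with equal rank sums, so $f=g$.

**Step 3: alphabets, automaton, substitutions, $L$.** $X$ has $u$ of sort $\{1,2\}$; $x,y$ of sort $\{z_1,\dots,z_k\}$; and $b_\gamma$ ($\gamma\in\Gamma$) of sort $\{1\}$. $\Sigma$ has $h$, $g_\top$ and $g^j_\kappa$ ($1\le j\le m$, $\kappa\in[d]$) of sort $\{1,2\}$; $b_\gamma$ ($\gamma\in\Gamma$) of sort $\{1\}$; and $e$ of sort $\emptyset$. (The symbols $g^j_\kappa,g_\top$ are letters; a plain $g$ denotes an element of $A$.)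

The automaton $\mathcal B$ has the $m+3$ states $q_0,q,\top,1,\dots,m$, with $q_\emptyset=q_0$ and $F_\emptyset=\emptyset$, and these transitions, written as (target state, priority):

* $q_0$ on $h$: $(q,0),(q,0)$;
* $q$ on $g^j_\kappa$: $(j,\kappa),(q,0)$; on $g_\top$: $(\top,0),(q,0)$; on $e$: accept; on $b_\gamma$: $(q,0)$;
* $j\ge2$ on any $b_\gamma$: $(j-1,0)$;
* $1$ on $b_\gamma$ with $\gamma\in[d]$: $(q,\gamma)$; on $b_+$: $(\top,0)$; on $b_-$: no transition;
* $\top$ on every letter: all successors $(\top,0)$.

It is top-down deterministic. Let $R\subseteq\mathbb T^\times_\emptyset\Sigma$ be the complement of its language. Then $R$ is regular, and (2) holds for sort $\emptyset$, the only sort of trees in $L$ below.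

For $f\in A$ let $s_f$ be the following finite comb. Its spine, along successors $2$, carries first $k$ letters $g_\top$ with first successors $z_1,\dots,z_k$; then, for all $(i,j)$ in lexicographic order with $f(i,j)=\kappa\ne\infty$, a letter $g^j_\kappa$ with first successor $z_i$ (the *entry* for $(i,j)$); and finally $e$. Thanks to the letters $g_\top$ every variable occurs. The tree $s_f$ determines $f$. Put $\sigma(x)=\sigma(y)=\emptyset$, $\tau(x)=\tau(y)=\{s_f:f\in A\}$, $\sigma(u)=\tau(u)=\{h(1,2)\}$, $\sigma(b_\gamma)=\tau(b_\gamma)=\{b_\gamma(1)\}$. So $X'=\{x,y\}$.

For $g\in A$ let $T^g_x$ be the unique tree with $T^g_x=x(w_1T^g_x,\dots,w_kT^g_x)$, where $w_i$ is the chain $b_{\gamma(g(i,1))}\cdots b_{\gamma(g(i,m))}$; define $T^g_y$ likewise. Let $L=\{u(T^g_x,T^g_y):g\in A\}$, a finite set of regular trees, hence regular.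

*Example 10.* Let $k=d=1$, $m=2$. Then $C=\{0,\infty\}$, and with rank sum $1$ we get $A=\{(0,\infty),(\infty,0)\}$. The combs are $g_\top(z_1,g^1_0(z_1,e))$ and $g_\top(z_1,g^2_0(z_1,e))$. For $g=(0,\infty)$ we have $w_1=b_0b_-$. The entry $g^1_0$ of the first comb sends state $1$ to the letter $b_0$: it moves to $q$, and $q$ skips $b_-$. The entry $g^2_0$ of the second comb sends state $2$ to $b_0$, then state $1$ to $b_-$, where there is no transition. So the test for $g$ rejects the second comb.

**Step 4: the test for $g$ detects exactly $s_g$.** We claim for $\sigma\subseteq\rho\subseteq\tau$: some $r\in\rho_{\rm oi}(T^g_x)$ is accepted from $q$ iff $s_g\in\rho(x)$. The same holds for $y$. Note that by (1) every $r\in\rho_{\rm oi}(T^g_x)$ is a comb $s_f$ with $s_f\in\rho(x)$ in which each leaf $z_i$ is replaced by $w_i$ followed by another member of $\rho_{\rm oi}(T^g_x)$.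

*If $s_g\in\rho(x)$:* use $s_g$ for all copies. From the root of a copy in state $q$, the run along the finite spine stays in $q$ with priority $0$ and accepts at $e$. The letters $g_\top$ lead to $\top$, which accepts everything. The entry for $(i,j)$, with $\kappa=g(i,j)\in[d]$, leads with priority $\kappa$ to a copy of $w_i$ in state $j$. The state counts down with priority $0$, so the $j$-th letter of $w_i$ is read in state $1$. That letter is $b_{\gamma(\kappa)}$, and $\gamma(\kappa)\neq-$. If $\gamma(\kappa)=+$, the run enters $\top$. Otherwise it enters $q$ with priority $\gamma(\kappa)$, skips the rest of $w_i$ with priority $0$, and reaches the next copy in state $q$. The maximum of this segment is $\max(\kappa,\gamma(\kappa))$, which is even by (7) with $c=\kappa$. So every infinite path enters $\top$ or has only even segment maxima, and the run accepts.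

*If $s_g\notin\rho(x)$:* let $r\in\rho_{\rm oi}(T^g_x)$. Every copy used is some $s_f$ with $f\in A$, $f\ne g$. By Step 2 choose $(i,j)$ with $\kappa:=f(i,j)\sqsubset c:=g(i,j)$. Then $\kappa\ne\infty$, so the entry exists in $s_f$; and $c$ is not minimal, so $\gamma(c)\neq+$. Follow this entry. The letter of $w_i$ read in state $1$ is $b_{\gamma(c)}$. If $\gamma(c)=-$, there is no run. Otherwise the next copy is again reached in state $q$, and the segment has maximum $\max(\kappa,\gamma(c))$, which is odd by (7), since $c\not\sqsubseteq\kappa$. Repeating this from copy to copy, we find that there is no run, or an infinite path all of whose segment maxima are odd. As $\mathcal B$ is deterministic, $r$ is not accepted from $q$.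

**Step 5: count the maximal elements.** By (1), the elements of $\rho_{\rm oi}(u(T^g_x,T^g_y))$ are the trees $h(r,r')$ with $r\in\rho_{\rm oi}(T^g_x)$ and $r'\in\rho_{\rm oi}(T^g_y)$, and such a tree is accepted from $q_0$ iff $r$ and $r'$ are accepted from $q$. By Step 4, $\rho_{\rm oi}(u(T^g_x,T^g_y))\not\subseteq R$ iff $s_g\in\rho(x)\cap\rho(y)$. So $S_{\rm oi}$ consists of the $\rho$, with the forced values on the other letters, for which $\rho(x),\rho(y)\subseteq\{s_f:f\in A\}$ are disjoint. The maximal ones are the ordered partitions of $\{s_f:f\in A\}$ into two (possibly empty) parts, and there are $2^{|A|}$ of them.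

**Step 6: the two bounds (6) and their ratio.** Theorem B(2) gives $N(n,k,d)\le2^{2n(d+1)^{kn}}$, and taking $\log_2$ twice gives the upper bound. For the lower bound put $m=n-3\ge1$; then $\log_2\log_2N\ge\log_2|A|\ge km\log_2(d+1)-\log_2(dkm+1)$, and $m\le n$. For the ratio, put $\beta=\log_2(d+1)\ge1$ and divide both bounds by $kn\beta$. The upper one becomes at most $1+(\log_2n+1)/n$ and is at least $1$. In the lower one, $dkn+1\le(d+1)kn$ gives $\log_2(dkn+1)\le\beta+\log_2k+\log_2n$, so it is at least
$$1-\frac3n-\frac1{n}-\frac{\log_2k}{kn}-\frac{\log_2n}{n}\ \ge\ 1-\frac{5+\log_2n}{n},$$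
using $\log_2k\le k$, and it is at most $1$. Both tend to $1$ as $n\to\infty$, uniformly in $k,d$. $\square$

## Small instances with doubly exponentially many maximal elements

In Theorem C the set $\tau(x)$ may be very large compared with $\mathcal B$. The next theorem counts all automata in the input.

**Theorem D.** There are instances (including automata for $L,R,\sigma,\tau$) of size polynomial in $m\ge2$ for which $S_{\rm oi}$ has exactly $2^{\binom m{\lfloor m/2\rfloor}}$ maximal elements. So the output of any algorithm as in (c) is, in the worst case, at least doubly exponential in a polynomially related parameter of the input size.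

**Step 1: the language $D$ and its complement $R$.** $X$ has $u,x,b_0,b_1$ of sort $\{z\}$ and $c$ of sort $\emptyset$. $\Sigma$ has $h,g_1,\dots,g_m$ of sort $\{1,2\}$; $a_1,a_2,b_0,b_1$ of sort $\{1\}$; and $c,e$ of sort $\emptyset$. Let $D\subseteq\mathbb T^\times_\emptyset\Sigma$ be the language of the top-down deterministic automaton with initial state $q_0$, a single priority $0$, and transitions

* $q_0\xrightarrow{h}(q_1,q_2)$; $q_\epsilon\xrightarrow{a_\epsilon}q$ for $\epsilon=1,2$; $q\xrightarrow{g_i}(i,q)$; $q$ accepts $e$;
* $i\xrightarrow{b_0,b_1}i-1$ for $2\le i\le m$; $1\xrightarrow{b_1}\top$; and $\top$ accepts everything.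

Let $R=\mathbb T^\times_\emptyset\Sigma\setminus D$. With the single priority $0$ every run is good, so a tree lies outside $D$ iff the deterministic run reaches a vertex where no transition exists. An automaton with one extra state "anything" recognises this: it follows one guessed path, simulating the automaton for $D$ along it and sending "anything" to all other successors, and stops successfully at a vertex without a transition, whose successors all get "anything". Guessed edges get an odd priority, all others an even one, so that the guessed path must be finite. Its size is polynomial in $m$.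

**Step 2: substitutions and $L$.** Let $I$ range over the subsets of $\{1,\dots,m\}$ with $|I|=\lfloor m/2\rfloor$, written $I=\{i_1<i_2<\cdots\}$; they are nonempty since $m\ge2$. Let $\chi_I$ be the characteristic function of $I$. Put
$$s_{I,\epsilon}=a_\epsilon(g_{i_1}(z,g_{i_2}(z,\dots e))),\qquad w_I=b_{\chi_I(1)}(\cdots b_{\chi_I(m)}(c)).$$
Let $\sigma(x)=\emptyset$, $\tau(x)=\{s_{I,\epsilon}\}_{I,\epsilon}$, $\sigma(u)=\tau(u)=\{h(z,z)\}$, $\sigma(b_i)=\tau(b_i)=\{b_i(z)\}$, $\sigma(c)=\tau(c)=\{c\}$ and $L=\{u(x(w_I)):|I|=\lfloor m/2\rfloor\}$. Automata with $O(m^2)$ states recognise $L$ and $\tau(x)$. For $L$, count the position in $w_I$ and the number of letters $b_1$ so far; for $\tau(x)$, store the last index used on the spine and the number of indices so far.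

**Step 3: which results lie in $D$.** The words $w_I$ have exactly one image, which we identify with $w_I$. By (1), and since the two copies of $x(w_I)$ created by $h(z,z)$ choose independently,
$$\rho_{\rm oi}(u(x(w_I)))=\{h(s[z\mapsto w_I],s'[z\mapsto w_I]):s,s'\in\rho(x)\}.$$
For such a tree to be in $D$, the state $q_1$ requires $s=s_{J,1}$ for some $J$, and $q_2$ requires $s'=s_{J',2}$ for some $J'$. An entry $g_i$ sends state $i$ into $w_I$; its $i$-th letter is read in state $1$ and must be $b_1$, that is, $i\in I$, and then $\top$ accepts the rest. So the tree is in $D$ iff moreover $J,J'\subseteq I$, i.e. $J=J'=I$ by cardinality.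

**Step 4: count.** Hence $\rho_{\rm oi}(u(x(w_I)))\not\subseteq R$ iff both $s_{I,1}$ and $s_{I,2}$ lie in $\rho(x)$. So $\rho\in S_{\rm oi}$ iff for no $I$ both $s_{I,1},s_{I,2}\in\rho(x)$. The maximal elements contain exactly one of the two for each $I$, which gives $2^{\binom m{\lfloor m/2\rfloor}}$ of them. Since the central binomial coefficient is the largest of $m+1$ numbers with sum $2^m$, this is at least $2^{2^m/(m+1)}$, while the instance has size polynomial in $m$. For $m=2$ the sets are $I=\{1\}$ and $I=\{2\}$, and there are $2^2=4$ maximal elements. $\square$
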